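# K-semistability and log boundedness of dlt log Fano pairs

We work over $\mathbb C$. Divisors on a normal variety $X$ are Weil divisors with rational coefficients unless said otherwise, $\sim_{\mathbb Q}$ is $\mathbb Q$-linear equivalence, and dimensions are at least $1$.

## 1. Log discrepancies, $\epsilon$-lc pairs, log Fano pairs

**Definition 1.1 (log pair, log discrepancy).** A log pair $(X,\Delta)$ is a normal projective variety $X$ with an effective $\mathbb Q$-divisor $\Delta$ such that $K_X+\Delta$ is $\mathbb Q$-Cartier. A prime divisor $E$ over $X$ is a prime divisor on some normal variety $W$ with a projective birational morphism $\mu:W\to X$; we may take $W$ smooth. Its log discrepancy is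
$$A_{X,\Delta}(E)=1+\operatorname{ord}_E\bigl(K_W-\mu^*(K_X+\Delta)\bigr).$$
The pair is klt if all $A_{X,\Delta}(E)>0$, and $\epsilon$-lc (for $\epsilon>0$) if all $A_{X,\Delta}(E)\ge\epsilon$. We write $A_X$ for $A_{X,0}$.

If $E$ is a prime divisor on $X$ itself, then $A_{X,\Delta}(E)$ is $1$ minus the coefficient of $E$ in $\Delta$. If $K_X$ is $\mathbb Q$-Cartier, then so is $\Delta$, and
$$A_X(E)=A_{X,\Delta}(E)+\operatorname{ord}_E(\Delta).\tag{1}$$

**Lemma A (snc computation).** Let $W$ be smooth, $\sum E_i$ a reduced snc divisor, $0<\epsilon\le1$, and $e_i\le 1-\epsilon$ rational (negative values allowed). Then $A_W(E)-\sum e_i\operatorname{ord}_E(E_i)\ge\epsilon$ for every prime divisor $E$ over $W$. Consequently, if $g:W\to X$ is projective birational and $K_W+\sum e_iE_i=g^*(K_X+\Delta)$, then $(X,\Delta)$ is $\epsilon$-lc.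

*Proof.* The reduced snc pair is log canonical (Kollár–Mori, Cor. 2.31), so $A_W(E)\ge\sum\operatorname{ord}_E(E_i)$. Hence the quantity in question is at least $\sum(1-e_i)\operatorname{ord}_E(E_i)\ge\epsilon\sum\operatorname{ord}_E(E_i)$. If some $\operatorname{ord}_E(E_i)$ is nonzero, it is a positive integer and we are done. If all vanish, the quantity equals $A_W(E)\ge1\ge\epsilon$. The last sentence follows because the quantity is then $A_{X,\Delta}(E)$. $\square$

**Example.** Let $X=\mathbb P(1,1,n)$, $n\ge2$. Blowing up its vertex gives $\mu:\mathbb F_n\to X$ with exceptional curve $E\cong\mathbb P^1$, $E^2=-n$. Write $K_{\mathbb F_n}=\mu^*K_X+aE$. Then $-2=(K_{\mathbb F_n}+E)\cdot E=-n(a+1)$, so $A_X(E)=a+1=\frac2n$. By Lemma A, $X$ is $\frac2n$-lc, and no better.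

**Definition 1.2 (dlt, log Fano).** A log pair $(X,D)$ with coefficients in $[0,1]$ is dlt if there is a closed $Z\subset X$ such that $X\setminus Z$ is smooth, $D|_{X\setminus Z}$ is snc, and $A_{X,D}(E)>0$ for all $E$ with center in $Z$. A log Fano pair is a klt log pair with $-K_X-\Delta$ ample. A dlt log Fano pair $(X,D)$ is a dlt pair with $-K_X-D$ ample.

**Example.** Every log smooth pair with reduced boundary is dlt. On $X=\mathbb P(1,1,n)$ the curve $D=\{z=0\}$ misses the vertex, and the only exceptional divisor of the resolution has log discrepancy $\frac2n>0$, so $(X,D)$ is dlt. Since $-K_X-D\in|\mathcal O(n+2-n)|=|\mathcal O(2)|$ is ample, it is a dlt log Fano pair.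

**Definition 1.3 (big, pseudoeffective).** A $\mathbb Q$-divisor on a normal projective $X$ is big if it is $\sim_{\mathbb Q}$ (ample $\mathbb Q$-Cartier) $+$ (effective); it need not itself be $\mathbb Q$-Cartier. A $\mathbb Q$-Cartier divisor $B$ is pseudoeffective if $B+\delta A$ is big for every rational $\delta>0$, where $A$ is ample.

We use the following textbook facts. A $\mathbb Q$-Cartier $B$ is big if and only if $\operatorname{vol}B>0$, and volumes do not change under pullback by birational morphisms; hence bigness and pseudoeffectivity can be tested after such a pullback. Nef divisors are pseudoeffective. Big plus pseudoeffective is big. If $B$ is pseudoeffective and $A$ is ample, then $B\cdot A^{d-1}\ge0$ with $d=\dim X$; in particular, $-\Delta$ is not pseudoeffective if $\Delta$ is effective, nonzero and $\mathbb Q$-Cartier.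

**Example.** On the Hirzebruch surface $\mathbb F_n$ let $D_0$ be the negative section, $f$ a fiber, and $D_\infty\sim D_0+nf$ a disjoint section. The cone of effective curves is spanned by $D_0$ and $f$, and $-K\sim D_0+D_\infty+2f\sim 2D_0+(n+2)f$. A class $aD_0+bf$ is pseudoeffective iff $a,b\ge0$, big iff $a,b>0$, and ample iff $a>0$ and $b>an$. So $2f$ is nef but not big.

## 2. Bounded families and Birkar's theorem

**Definition 2.1.** A set of pairs $(X,D)$ is log bounded if there are a morphism of schemes of finite type $\mathcal X\to T$ and a reduced divisor $\mathcal D$ on $\mathcal X$ such that each $(X,D)$ in the set is isomorphic to $(\mathcal X_t,\operatorname{Supp}\mathcal D_t)$ for some closed point $t\in T$, with $X\cong\mathcal X_t$ and $\operatorname{Supp}D$ mapping onto $\operatorname{Supp}\mathcal D_t$. A set of varieties is bounded if the same holds with no divisors. We always understand these notions with $\mathcal X\to T$ projective; this is stronger than asking only for finite type, and it is the form of Birkar's theorem below.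

If $d$-dimensional varieties form a bounded set, then there is a constant bounding $A^d$ for a suitable very ample divisor $A$ on each of them. Indeed, stratify $T$ into finitely many affine pieces over which $\mathcal X$ is flat, and take a relatively very ample divisor over each; its degree on fibers is locally constant.

**Example.** The pairs $(\mathbb P^d,D)$ with $D$ a reduced hypersurface of degree at most $m$ are log bounded: use the projective spaces of equations. The set $\{\mathbb F_n\}$ is not bounded. Indeed, let $A\equiv aD_0+bf$ be an ample integral divisor. Then $a=A\cdot f\ge1$ and $b>an$, so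
$$A^2=2ab-na^2>na^2\ge n.\tag{2}$$

**Theorem (Birkar).** For fixed $d$ and $\epsilon>0$, the varieties $X$ of dimension $d$ such that $(X,\Delta)$ is an $\epsilon$-lc log Fano pair for some $\Delta$ form a bounded family.

For $0<\epsilon\le1$ we may therefore fix an integer $r=r(d,\epsilon)\ge1$ such that every $\epsilon$-lc Fano variety $F$ (with $\Delta=0$) of dimension $e\in\{1,\dots,d\}$ has a very ample divisor $A$ with $A^e\le r$. We put
$$\tau=\frac1{1+(d-1)r}.\tag{3}$$

## 3. The invariants $S$, $T$ and $\beta$

**Definition 3.1.** Let $L$ be ample on $X$, and let $E\subset W\xrightarrow{\mu}X$ be a prime divisor over $X$ on a resolution. Put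
$$S_L(E)=\frac1{\operatorname{vol}L}\int_0^\infty\operatorname{vol}(\mu^*L-tE)\,dt,\qquad T_L(E)=\sup\{t:\mu^*L-tE\text{ pseudoeffective}\}.$$
For a log Fano pair $(X,\Delta)$ and $L=-K_X-\Delta$, put $\beta_{X,\Delta}(E)=A_{X,\Delta}(E)-S_L(E)$. The pair is K-semistable if $\beta_{X,\Delta}(E)\ge0$ for all prime divisors $E$ over $X$ (the Fujita–Li criterion, which we use as the definition).

**Example.** On $\mathbb P^1$ let $\deg L=\ell$ and let $p$ be a point. Then $T_L(p)=\ell$ and $S_L(p)=\frac1\ell\int_0^\ell(\ell-t)\,dt=\frac\ell2$.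

**Example.** Take $X=\mathbb P(1,1,n)$, $D=\{z=0\}$ and $\Delta=(1-\frac1n)D$, so $L=\mathcal O(3)$. Then $\operatorname{vol}(L-tD)=(3-nt)^2/n$ for $t\le\frac3n$, which gives $S_L(D)=\frac1n$. As $A_{X,\Delta}(D)=\frac1n$, we get $\beta(D)=0$. For the exceptional curve $E$ of the vertex, $\mu^*L=\frac3nE+3f$. The divisor $\mu^*L-tE$ is nef for $0\le t\le\frac3n$ and has volume $\frac9n-nt^2$. Hence $S_L(E)=\frac n9\bigl(\frac{27}{n^2}-\frac{9}{n^2}\bigr)=\frac2n=A_{X,\Delta}(E)$, and $\beta(E)=0$ again. The pair $(X,(1-\frac1n)D)$ is in fact K-semistable; this is part of a known result recalled in Section 4.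

**Lemma B.** If $\dim X=d$, then $S_L(E)\ge\dfrac{T_L(E)}{d+1}$.

*Proof.* Let $T=T_L(E)$. It is positive, because bigness is an open condition, and finite, because $(\mu^*L-tE)\cdot H^{d-1}<0$ for $H$ ample on $W$ and $t\gg0$. For $t<T$ the divisor $\mu^*L-tE$ is a convex combination, with positive weight on the big class $\mu^*L$, of $\mu^*L$ and a pseudoeffective class; so it is big. The function $\phi(t)=\operatorname{vol}(\mu^*L-tE)^{1/d}$ is concave on $[0,T)$ (Lazarsfeld, *Positivity II*, Thm 11.4.9) and nonnegative. For $0\le t<t'<T$ this gives $\phi(t)\ge(1-\frac t{t'})\phi(0)$. Letting $t'\to T$ we get $\operatorname{vol}(\mu^*L-tE)\ge(1-\frac tT)^d\operatorname{vol}L$. Integrating over $[0,T]$ gives $S_L(E)\ge\int_0^T(1-\frac tT)^d\,dt=\frac T{d+1}$. $\square$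

## 4. Log boundedness for dlt log Fano pairs: statements

Call $(X,\sum_iD_i)$ a log Fano manifold if it is log smooth, the $D_i$ are distinct prime divisors and $-K_X-\sum D_i$ is ample. It is known that the K-semistable pairs $(X,\sum c_iD_i)$ with $(X,\sum D_i)$ a log Fano manifold of dimension $d$, $c_i\in[0,1)\cap\mathbb Q$ and $-K_X-\sum c_iD_i$ ample (log Fano pairs of Maeda type) form a log bounded family. It is also known that log smoothness matters. The pairs $(\mathbb P(1,1,n),\{z=0\})$ are dlt log Fano, the pairs $(\mathbb P(1,1,n),(1-\frac1n)\{z=0\})$ are K-semistable, and they are not log bounded as $n$ varies. Their singularities get worse: $A_X(E)=\frac2n\to0$.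

The question, posed by Konstantin Loginov and Chuyu Zhou ("Boundedness of log Fano pairs with certain K-stability", arXiv:2302.06558 (2023)), is whether controlling the singularities restores boundedness. Fix $d$ and a rational $\epsilon>0$. Suppose that $(X,D=\sum D_i)$ is a dlt log Fano pair of dimension $d$ with $D_i$ distinct prime divisors, and that $(X,(1-\epsilon)D)$ is $\epsilon$-lc. Suppose moreover that $(X,\sum c_iD_i)$ is a K-semistable log Fano pair for some rational $c_i\in[0,1)$. Is the set of all such $(X,D)$ log bounded?

The answer is yes, and the proof uses less than the hypotheses offer.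

**Setting $(\ast)$.** $(X,\Delta=\sum c_iD_i)$ is a log Fano pair of dimension $d$, the $D_i$ are distinct prime divisors, $c_i\in[0,1)\cap\mathbb Q$, $D=\sum D_i$, $K_X$ is $\mathbb Q$-Cartier, and $-K_X-D$ is big. We write $L=-K_X-\Delta$.

**Theorem 1.** In setting $(\ast)$ assume that $X$ is $\epsilon$-lc and that, for some $\delta_0\in(0,1]$, $A_{X,\Delta}(E)\ge\delta_0S_L(E)$ for all $E$ over $X$ (for K-semistable pairs, $\delta_0=1$). Then $(X,\Delta)$ is $\epsilon_0$-lc with
$$\epsilon_0=\epsilon\,\frac{\delta_0\tau}{\delta_0\tau+d+1}.\tag{4}$$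
In particular $c_i\le1-\epsilon_0$ for all $i$. For fixed $d,\epsilon,\delta_0$, the set of such $(X,D)$ is log bounded.

**Theorem 2.** For fixed $d,\epsilon$, the set of pairs $(X,D)$ in the question is log bounded.

**Theorem 3.** Let $\mathcal S$ be a set of K-semistable pairs $(X,\Delta)$ in setting $(\ast)$, with $d$ fixed. The following are equivalent:

(a) there is $\epsilon>0$ such that all $X$ are $\epsilon$-lc;

(b) there is $\epsilon_0>0$ such that all $(X,\Delta)$ are $\epsilon_0$-lc;

(c) the set of $X$ is bounded;

(d) the set of $(X,D)$ is log bounded.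

**Proposition 4.** In Theorems 1 and 2, "$-K_X-D$ big (resp. ample)" cannot be replaced by "nef", even for log smooth $(X,D)$ and $d=2$: the set of pairs $(\mathbb F_n,D_0+D_\infty)$, $n\ge2$, is not bounded, $-K-D_0-D_\infty\sim2f$ is nef, and $(\mathbb F_n,(1-\frac9{7n})D_0+(1-\frac6{7n})D_\infty)$ is a K-semistable log Fano pair.

*Proof of Theorem 2 from Theorem 1.* A prime divisor on $X$ not contained in $D$ has log discrepancy $1$ for $(X,(1-\epsilon)D)$, so there are no such pairs if $\epsilon>1$. Let $\epsilon\le1$. Both $K_X+D$ and $K_X+(1-\epsilon)D$ are $\mathbb Q$-Cartier; subtracting, $D$ is $\mathbb Q$-Cartier, hence so is $K_X$. Moreover $A_X(E)=A_{X,(1-\epsilon)D}(E)+(1-\epsilon)\operatorname{ord}_E(D)\ge\epsilon$, so $X$ is $\epsilon$-lc. Finally, $-K_X-D$ is ample, hence big, and K-semistability is the hypothesis of Theorem 1 with $\delta_0=1$. $\square$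

## 5. Curves and Hirzebruch surfaces by hand

**Curves.** Let $X=\mathbb P^1$. If $-K-D$ is ample, $D$ is empty or one point $p$. For $\Delta=cp$ we have $\beta(p)=1-c-\frac{2-c}2=-\frac c2$, so K-semistability forces $c=0$: the coefficient stays away from $1$. If $-K-D$ is only nef, then $D=p+q$ is also allowed. For $\Delta=c(p+q)$ we get $\beta(p)=\beta(q)=(1-c)-(1-c)=0$, and $\beta=1-(1-c)=c\ge0$ at every other point. So every $c\in[0,1)$ gives a K-semistable pair, and no uniform $\epsilon_0$ exists. Positivity of $-K_X-D$ thus must enter the bound on the coefficients.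

**Hirzebruch surfaces with the negative section.** Let $X=\mathbb F_n$, $D=D_0$. Then $-K-D_0\sim D_0+(n+2)f$ has degree $2$ on $D_0$ and $1$ on $f$, so this is a log Fano manifold; $(X,(1-\epsilon)D_0)$ is $\epsilon$-lc for $0<\epsilon\le1$ by Lemma A; and $\mathbb F_n$ is unbounded by (2). So K-semistability must exclude large $n$. For $\Delta=cD_0$ we have $L\sim(2-c)D_0+(n+2)f$ and $L\cdot D_0=2-n(1-c)$, so $L$ is ample iff $1-c<\frac2n$. Also $T_L(D_0)=2-c$, so by Lemma B
$$\beta(D_0)\le(1-c)-\frac{2-c}3=\frac{1-2c}3 .$$
If $n\ge4$, ampleness forces $c>\frac12$ and $\beta(D_0)<0$. So no choice of $c$ makes $(\mathbb F_n,cD_0)$ K-semistable when $n\ge4$, and K-semistability cannot be dropped from Theorem 2.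

The $\epsilon$-lc hypothesis cannot be dropped either, by the pairs on $\mathbb P(1,1,n)$ in Section 4.

## 6. From a pseudoeffective threshold to an $\epsilon_0$-lc bound

By Birkar's theorem it suffices to bound $A_{X,\Delta}$ uniformly from below. The surface computation suggests how: $T_L(E)$ is large if a good multiple of $\Delta$ fits inside $L$.

**Lemma C.** Let $(X,\Delta)$ be a log Fano pair of dimension $d$ with $K_X$ $\mathbb Q$-Cartier, $X$ $\epsilon$-lc, $L=-K_X-\Delta$, and $A_{X,\Delta}(E)\ge\delta_0S_L(E)$ for all $E$. Suppose that $L-t_0\Delta$ is pseudoeffective for some rational $t_0>0$. Then $(X,\Delta)$ is $\epsilon\,\dfrac{\delta_0t_0}{\delta_0t_0+d+1}$-lc.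

*Proof.* Let $0<t<t_0$ be rational. Then $L-t\Delta=(1-\frac t{t_0})L+\frac t{t_0}(L-t_0\Delta)$ is big, being big plus pseudoeffective. So $L\sim_{\mathbb Q}t\Delta+G$ with $G\ge0$. Pulling back to a model $\mu:W\to X$ containing $E$, we get $\mu^*L\sim_{\mathbb Q}t\mu^*\Delta+\mu^*G$, whose coefficient along $E$ is at least $t\operatorname{ord}_E(\Delta)$. Hence $T_L(E)\ge t\operatorname{ord}_E(\Delta)$, and letting $t\to t_0$,
$$T_L(E)\ge t_0\operatorname{ord}_E(\Delta).\tag{5}$$
By Lemma B, $A_{X,\Delta}(E)\ge\delta_0S_L(E)\ge\frac{\delta_0t_0}{d+1}\operatorname{ord}_E(\Delta)$. Insert this in (1):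
$$\epsilon\le A_X(E)=A_{X,\Delta}(E)+\operatorname{ord}_E(\Delta)\le A_{X,\Delta}(E)\Bigl(1+\frac{d+1}{\delta_0t_0}\Bigr),$$
and solve for $A_{X,\Delta}(E)$. $\square$

The bound in Lemma C increases with $t_0$. So Theorem 1 needs a lower bound for the threshold $t_0$ that depends only on $d$ and $\epsilon$.

## 7. Picard number one, and degrees of curves on $X$

**The case $\rho(X)=1$.** Let $(X,\Delta)$ be in setting $(\ast)$ with $X$ $\epsilon$-lc, $\rho(X)=1$ and $\Delta\ne0$. Then $\Delta$, being effective, nonzero and $\mathbb Q$-Cartier, is ample, so $-K_X\sim_{\mathbb Q}L+\Delta$ is ample and $X$ is an $\epsilon$-lc Fano variety. By Birkar it carries a very ample $A$ with $A^d\le r$. Let $\Gamma$ be the intersection of $d-1$ general members of $|A|$. It is a smooth connected curve, and it lies in $X_{reg}$ since $\operatorname{Sing}X$ has codimension at least $2$. Put $k=-K_X\cdot\Gamma$. Adjunction gives $k=2-2g(\Gamma)+(d-1)A^d\le2+(d-1)r$. On $X_{reg}$ every integral Weil divisor is Cartier, so $(-K_X-D)\cdot\Gamma$ is an integer. It is positive, since $-K_X-D$ is big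 and $\Gamma$ is general. So it is at least $1$, that is, $D\cdot\Gamma\le k-1$. Now write $\Delta\equiv b(-K_X)$. Then $L-t\Delta\equiv(1-b-tb)(-K_X)$, so the threshold is $t_0=\frac1b-1$. As $b=\frac{\Delta\cdot\Gamma}k\le\frac{D\cdot\Gamma}k\le\frac{k-1}k$, we get $t_0\ge\frac1{k-1}\ge\frac1{1+(d-1)r}=\tau$. Here $k>1$ because $D\cdot\Gamma\geq\Delta\cdot\Gamma>0$.

The core is this: an integer that is positive is at least $1$, measured against a bounded degree.

**Where this stops.** In general $-K_X=L+\Delta$ need not be ample. The argument above needs a curve $\Gamma\subset X_{reg}$ that moves enough and has bounded $-K_X\cdot\Gamma$. We got $\Gamma$ from boundedness of $X$, which is what we want to prove. This is a real obstruction. On $\mathbb F_n$, an ample integral class $A\equiv aD_0+bf$ has $-K\cdot A=2b-an+2a>an+2a\ge n+2$ by $b>an$, so cutting by ample divisors gives curves of unbounded anticanonical degree. Nor does it help to apply Birkar to $(X,(1-s)D)$ with $s$ fixed. On $(\mathbb F_n,D_0)$ the divisor $-K-(1-s)D_0$ has degree $2-ns$ on $D_0$, so it is ample only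 for $s<\frac2n$, and the pair is then no better than $s$-lc.

Yet $\mathbb F_n$ does have curves of small degree: $-K\cdot f=2$. The fiber $f$ is also the curve that detects the threshold. Indeed, $L-tcD_0\sim(2-c-tc)D_0+(n+2)f$ is pseudoeffective iff $t\le t_0:=\frac{2-c}c$, and at $t=t_0$ it has degree zero on $f$. So one should look for a fibration whose fibers compute the threshold and are Fano. The fibers are then bounded by Birkar although the total space is not known to be. The minimal model program with scaling produces this fibration, on a birational model.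

## 8. A lower bound for the threshold

**Proposition E.** In setting $(\ast)$ assume that $X$ is $\epsilon$-lc and $\Delta\ne0$. Then there is a rational $t_0\ge\tau$ such that $L-t_0\Delta$ is pseudoeffective.

Note that $\epsilon\le1$, since prime divisors on $X$ have $A_X=1$, and that $X$ is klt and $\Delta$ is $\mathbb Q$-Cartier.

**Step 1: a $\mathbb Q$-factorial model and a program to run.** The purpose is to find a pair whose log canonical class is $-\Delta$ and which is allowed in the theorem on the MMP. Let $\pi:Y\to X$ be a small $\mathbb Q$-factorialization (BCHM, Cor. 1.4.3): $Y$ is $\mathbb Q$-factorial, and $\pi$ is projective, birational and contracts no divisor. Let $\Delta_Y,D_Y$ be strict transforms. As $\pi$ is small, $\Delta_Y=\pi^*\Delta$ and $K_Y=\pi^*K_X$, so $A_Y=A_X\ge\epsilon$.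

Choose a rational $s>0$ with $sL-\Delta$ ample, then $N$ so divisible that $NL$ is very ample and $\frac{1+s}N<1$, and a general $M\in|NL|$. Put
$$\Theta=\tfrac1N\pi^*M\sim_{\mathbb Q}\pi^*L=:L_Y,\qquad C=s\Theta .$$
The pair $(Y,\Theta+C)$ is klt. To see this, let $h:W\to Y$ be a log resolution with $K_W+\sum e_iE_i=h^*K_Y$, $e_i<1$. The divisor $h^*\pi^*M$ is a general member of a base point free system, so it is smooth and forms an snc divisor with $\sum E_i$. Hence $h^*(K_Y+\Theta+C)=K_W+\sum e_iE_i+\frac{1+s}Nh^*\pi^*M$ has snc support and coefficients $<1$, and Lemma A applies. Moreover $\Theta$ is big. The class $K_Y+\Theta\sim_{\mathbb Q}-\Delta_Y$ is not pseudoeffective, since $\Delta_Y\ne0$ is effective. Finally, $K_Y+\Theta+C\sim_{\mathbb Q}\pi^*(sL-\Delta)$ is nef.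

By BCHM, Cor. 1.4.2, the $(K_Y+\Theta)$-MMP with scaling of $C$ runs and terminates. Since $K_Y+\Theta$ is not pseudoeffective, it ends with a Mori fiber space:
$$Y=Y_0\dashrightarrow Y_1\dashrightarrow\cdots\dashrightarrow Y_n=Y',\qquad f:Y'\to Z,\qquad \dim Z<d,\quad\rho(Y'/Z)=1 .$$
All $Y_j$ are $\mathbb Q$-factorial.

**Step 2: the numbers $\lambda_j$.** The purpose is to record what scaling gives. Let $\Delta_j$ and $L_j$ be the pushforwards of $\Delta_Y$ and $\Theta$ to $Y_j$. Linear equivalences push forward, so $K_{Y_j}+L_j\sim_{\mathbb Q}-\Delta_j$. Since $C=s\Theta$, the nef threshold used in the scaling is, up to the factor $s$,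
$$\lambda_j=\min\{\lambda\ge0:-\Delta_j+\lambda L_j\text{ nef}\},\qquad\lambda_0\ge\lambda_1\ge\dots\ge\lambda_n=:\lambda .$$
By the definition of the MMP with scaling, the extremal ray $R_j$ used at stage $j$ (with $R_n$ the ray contracted by $f$) is negative for $K_{Y_j}+L_j$ and trivial for $-\Delta_j+\lambda_jL_j$. That is,
$$\Delta_j\cdot R_j>0,\qquad\Delta_j\cdot R_j=\lambda_jL_j\cdot R_j.\tag{6}$$
Hence $\lambda_j>0$ and $L_j\cdot R_j>0$. Each $\lambda_j$ is rational, being a quotient of two rational intersection numbers with a curve spanning $R_j$. Put $t_0=1/\lambda$, $\Delta'=\Delta_n$, $L'=L_n$, and let $D',D'_i$ be the pushforwards of $D_Y,D_{i,Y}$ (zero if contracted).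

**Step 3: comparing pullbacks along the program.** The purpose is to carry information between $Y$ and $Y'$.

**Lemma D.** Let $Y_j\dashrightarrow Y_{j+1}$ be a step, $j<n$, let $B$ be a $\mathbb Q$-divisor on $Y_j$ with $B\cdot R_j\le0$, and let $B^+$ be its pushforward. On a common resolution $p:W\to Y_j$, $q:W\to Y_{j+1}$ we have $p^*B=q^*B^++G$ with $G\ge0$.

*Proof.* Let $\psi:Y_j\to V$ be the contraction of $R_j$ and $\psi^+:Y_{j+1}\to V$ the flipped contraction; for a divisorial contraction, $V=Y_{j+1}$ and $\psi^+=\mathrm{id}$. Let $h:W\to V$ be the induced morphism and $G=p^*B-q^*B^+$. In the divisorial case $q_*G=0$ and $h=q$; in the flip case $Y_j\dashrightarrow Y_{j+1}$ is an isomorphism in codimension one, so $p_*G=0$. In both cases $h_*G=0$. Next, $-p^*B$ is $h$-nef because $B\cdot R_j\le0$. Also, $q^*B^+$ is $h$-nef. In the divisorial case this is clear, since $h=q$. In the flip case put $c=\frac{B\cdot R_j}{(K_{Y_j}+L_j)\cdot R_j}\ge0$. Then $B-c(K_{Y_j}+L_j)$ is trivial on $R_j$, so by the contraction theorem it is $\sim_{\mathbb Q}$ a pullback from $V$. Therefore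 $B^+\sim_{\mathbb Q}c(K_{Y_{j+1}}+L_{j+1})+(\text{pullback from }V)$, and $K_{Y_{j+1}}+L_{j+1}$ is $\psi^+$-ample. So $-G$ is $h$-nef with $h_*G=0$, and the negativity lemma (compare Kollár–Mori, Lemma 3.38) gives $G\ge0$. $\square$

Three facts follow.

(i) $L_Y-t_0\Delta_Y$ is pseudoeffective, hence so is $L-t_0\Delta$. Indeed, for $j<n$, (6) gives $(L_j-t_0\Delta_j)\cdot R_j=(1-\frac{\lambda_j}\lambda)L_j\cdot R_j\le0$. Apply Lemma D to each step, on one resolution $p:W\to Y$, $q:W\to Y'$ dominating all $Y_j$. Since $\Theta\sim_{\mathbb Q}L_Y$, this gives $p^*(L_Y-t_0\Delta_Y)\sim_{\mathbb Q}q^*(L'-t_0\Delta')+(\text{effective})$. Here $L'-t_0\Delta'=t_0(-\Delta'+\lambda L')$ is nef by definition of $\lambda=\lambda_n$. So $p^*(L_Y-t_0\Delta_Y)$ is pseudoeffective, and $L_Y-t_0\Delta_Y=\pi^*(L-t_0\Delta)$.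

(ii) $Y'$ is $\epsilon$-lc. Since $K_{Y_j}\equiv-\Delta_j-L_j$, we have $K_{Y_j}\cdot R_j<0$. Apply Lemma D with $B=K_{Y_j}$, on a $W$ containing a given divisor $E$. The coefficient of $E$ in $p^*K_{Y_j}-q^*K_{Y_{j+1}}$ is $A_{Y_{j+1}}(E)-A_{Y_j}(E)$, so it is nonnegative. Hence $A_{Y'}(E)\ge A_Y(E)\ge\epsilon$.

(iii) By (6) for $j=n$, $(L'-t_0\Delta')\cdot R_n=0$. As $\rho(Y'/Z)=1$, this means $L'\equiv_ft_0\Delta'$, so
$$-K_{Y'}\equiv_f(1+t_0)\Delta',\qquad\Delta'\ f\text{-ample}.\tag{7}$$

It remains to show $t_0\ge\tau$.

**Step 4: the positive integral divisor on $Y'$.** The purpose is to transport the bigness of $-K_X-D$ to $Y'$. Write $-K_X-D\sim_{\mathbb Q}A_X'+G_X$ with $A_X'$ ample and $G_X\ge0$. As $\pi$ is small, $-K_Y-D_Y\sim_{\mathbb Q}\pi^*A_X'+\pi^{-1}_*G_X$ is big plus effective, so it is big. The inverse of $Y\dashrightarrow Y'$ contracts no divisor, so sections of multiples of $-K_Y-D_Y$ inject into sections of the corresponding multiples of its pushforward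
$$H':=-K_{Y'}-D'.$$
Hence $H'$ has positive volume and is big. Fix $H'\sim_{\mathbb Q}A'+G'$ with $A'$ ample and $G'\ge0$.

**Step 5: the general fiber is an $\epsilon$-lc Fano variety.** The purpose is to put Birkar's theorem to work. Let $F$ be a general fiber of $f$ and $e=\dim F\in[1,d]$. As $Y'$ is normal and $f_*\mathcal O_{Y'}=\mathcal O_Z$, $F$ is a normal projective variety. The part $F\cap Y'_{reg}$ is smooth with trivial normal bundle, and $F\cap\operatorname{Sing}Y'$ has codimension at least $2$ in $F$. So $K_F=K_{Y'}|_F$, and $-K_F$ is ample by (7).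

To see that $F$ is $\epsilon$-lc, take a log resolution $g:W\to Y'$ with exceptional divisors $E_i$ and $K_W+\sum e_iE_i=g^*K_{Y'}$; by (ii), $e_i\le1-\epsilon$. Put $W_F=g^{-1}(F)$. By generic smoothness applied to $W$ and to the strata of $\sum E_i$ over $Z$, $W_F$ is smooth and $\sum E_i|_{W_F}$ is reduced snc. As $g_*\mathcal O_W=\mathcal O_{Y'}$, $W\to Z$ has connected fibers, so $W_F$ is irreducible. The map $g_F:W_F\to F$ is birational since $g$ is an isomorphism over a dense open set, which meets $F$. The image $g(E_i)$ has codimension at least $2$ in $Y'$, so $E_i|_{W_F}$ is $g_F$-exceptional for general $F$. Adjunction gives $K_{W_F}+\sum e_iE_i|_{W_F}\sim_{\mathbb Q}g_F^*K_F$. With $K_F=g_{F*}K_{W_F}$ this is an equality of divisors, because a $g_F$-exceptional divisor that is numerically trivial over $F$ vanishes by the negativity lemma. Now Lemma A shows that $F$ is $\epsilon$-lc. So $F$ has a very ample divisor $A$ with $A^e\le r$.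

**Step 6: a curve of bounded degree.** Let $\Gamma\subset F$ be the intersection of $e-1$ general members of $|A|$ ($\Gamma=F$ if $e=1$). It is a smooth connected curve contained in $F_{reg}\cap Y'_{reg}$, because the sets to be avoided have dimension at most $e-2$. It is not contained in $\operatorname{Supp}G'$ or in any $D_i'$: the general $F$ is not, and a general complete intersection curve of $F$ does not lie in a given proper closed subset. By adjunction, $2g(\Gamma)-2=K_F\cdot\Gamma+(e-1)A^e$, so
$$-K_{Y'}\cdot\Gamma=-K_F\cdot\Gamma=2-2g(\Gamma)+(e-1)A^e\le2+(d-1)r.\tag{8}$$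

**Step 7: integrality.** The purpose is to repeat the computation of the case $\rho=1$ on $\Gamma$. As $\Gamma\subset Y'_{reg}$, the numbers $K_{Y'}\cdot\Gamma$ and $D_i'\cdot\Gamma\ge0$ are integers. So
$$h:=H'\cdot\Gamma=-K_{Y'}\cdot\Gamma-D'\cdot\Gamma\in\mathbb Z .$$
Moreover $h=A'\cdot\Gamma+G'\cdot\Gamma>0$, hence $h\ge1$. Since $\Gamma$ lies in a fiber of $f$ and $c_i<1$, (7) gives
$$-K_{Y'}\cdot\Gamma=(1+t_0)\Delta'\cdot\Gamma\le(1+t_0)D'\cdot\Gamma .$$
Subtract $D'\cdot\Gamma$ to get $1\le h\le t_0\,D'\cdot\Gamma$; in particular $D'\cdot\Gamma>0$. By (8), $D'\cdot\Gamma=-K_{Y'}\cdot\Gamma-h\le1+(d-1)r$. Therefore $t_0\ge\frac1{1+(d-1)r}=\tau$. $\square$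

For $(\mathbb F_n,cD_0)$ with $c>0$ and $L$ ample this is easy to follow. We have $Y=X$. The divisor $-cD_0+\lambda L$ has degree $cn+\lambda L\cdot D_0>0$ on $D_0$ and $-c+\lambda(2-c)$ on $f$, so $\lambda=\frac c{2-c}$, the first ray is already that of $\mathbb F_n\to\mathbb P^1$, and $\Gamma=f$. There $-K\cdot\Gamma=2$, $D\cdot\Gamma=1$, $h=1$, and $t_0=\frac{2-c}c\ge1$.

## 9. Log boundedness: end of the proof of Theorem 1

**Step 8: the $\epsilon_0$-lc bound.** If $\Delta=0$, then $A_{X,\Delta}=A_X\ge\epsilon\ge\epsilon_0$. If $\Delta\ne0$, Proposition E gives $t_0\ge\tau$ with $L-t_0\Delta$ pseudoeffective. Lemma C then shows that $(X,\Delta)$ is $\epsilon\frac{\delta_0t_0}{\delta_0t_0+d+1}$-lc. This number increases with $t_0$, so it is at least $\epsilon_0$ from (4). With $E=D_i$ we get $1-c_i\ge\epsilon_0$.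

**Step 9: bounding $X$ and the degree of $D$.** $(X,\Delta)$ is an $\epsilon_0$-lc log Fano pair, so by Birkar there are $r_1=r_1(d,\epsilon_0)$ and a very ample $A$ on $X$ with $A^d\le r_1$. Embed $X\subset\mathbb P^N$ by $|A|$. A nondegenerate $d$-dimensional variety in $\mathbb P^N$ has degree at least $N-d+1$, so $N\le r_1+d-1$. Let $\Gamma\subset X_{reg}$ be the intersection of $d-1$ general members of $|A|$. As in (8), $-K_X\cdot\Gamma\le2+(d-1)r_1$. As $-K_X-D\sim_{\mathbb Q}$ ample $+$ effective and $\Gamma$ is general, $(-K_X-D)\cdot\Gamma>0$. Here $D$ need not be $\mathbb Q$-Cartier; the number makes sense because $\Gamma\subset X_{reg}$. Hence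
$$\deg D=D\cdot\Gamma<2+(d-1)r_1 .$$

**Step 10: a family containing all pairs.** $X$ and $D=\operatorname{Supp}D$ are reduced equidimensional subschemes of bounded degree in finitely many projective spaces, so only finitely many Hilbert polynomials occur (Kleiman, SGA 6, Exp. XIII). Hence all $(X,D)$ with $D\ne0$ occur in the universal families over finitely many flag Hilbert schemes, which parametrize pairs $\mathcal D_t\subset\mathcal X_t\subset\mathbb P^N$. The points $t$ with $\mathcal X_t$ normal, integral, of dimension $d$, and $\mathcal D_t$ reduced, of pure dimension $d-1$, form a constructible set. Stratify it into finitely many smooth irreducible locally closed $T_\alpha$. Over $T_\alpha$, $\mathcal X$ is normal, since it is flat with normal fibers over a smooth base. Likewise $\mathcal D$ is flat with reduced fibers over a reduced base, hence reduced, and it has pure codimension one in $\mathcal X$. Its fiber over the point of $(X,D)$ is $\operatorname{Supp}D$. For $D=0$ use the Hilbert schemes of $X$ alone and $\mathcal D=0$. The disjoint union of these families shows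 that the set of $(X,D)$ is log bounded. $\square$

This proves Theorem 1 and with it Theorem 2. Of K-semistability only $\beta\ge0$ was used. Of the dlt log Fano hypothesis on $(X,D)$, only bigness of $-K_X-D$ was used, in Steps 4 and 9; $(X,D)$ need not even be lc.

## 10. Discrepancies in bounded families: proof of Theorem 3

(a) $\Rightarrow$ (b) and (a) $\Rightarrow$ (d) are Theorem 1 with $\delta_0=1$. (b) $\Rightarrow$ (a) holds because $A_X\ge A_{X,\Delta}$. (d) $\Rightarrow$ (c) is clear. It remains to prove (c) $\Rightarrow$ (a). The $X$ in question are klt with $K_X$ $\mathbb Q$-Cartier. The difficulty is that being $\mathbb Q$-Gorenstein is not given on the whole family, and the index of $K_X$ is not bounded in advance. If $d=1$, then $X=\mathbb P^1$ is $1$-lc. Let $d\ge2$.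

**Step 1: a simultaneous resolution.** The purpose is to reduce to a family with constant combinatorics. Let $\mathcal X\to T$ be a projective family containing all $X$, and replace $T$ by the reduced closure of the set $T_0$ of closed points whose fibers are our $X$. We show that each irreducible component of $T$ has a dense open subset which, after a finite étale cover, has the properties below. The rest of $T_0$ lies in a smaller closed set, and Noetherian induction yields finitely many strata. Covers do not change the fibers that occur.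

Shrinking, we may take $T$ smooth and irreducible and $\mathcal X\to T$ flat. Normality of fibers is an open condition, and it holds at points of $T_0$. In a flat projective family with reduced fibers the number of connected components of the fibers is locally constant. So we may assume that all fibers are normal and irreducible; then $\mathcal X$ is normal. Let $g:\mathcal W\to\mathcal X$ be a projective resolution whose exceptional locus is an snc divisor $\bigcup E_i$. Shrinking $T$, generic smoothness makes $\mathcal W$ and all strata of $\sum E_i$ smooth over $T$. The Stein factorization of $E_i\to T$ is then finite étale over $T$. After a finite étale base change, renaming components, all $E_{i,t}$ are irreducible. The image $g(E_i)$ has codimension at least $2$ in $\mathcal X$. Shrinking again, its fibers $g(E_i)_t=g_t(E_{i,t})$ have dimension $\kappa_i\le d-2$ independent of $t$. Finally, $\mathcal W_t\setminus\bigcup E_{i,t}$ is dense in $\mathcal W_t$, because the $E_{i,t}$ are divisors, and it maps isomorphically to an open subset of the irreducible $\mathcal X_t$.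 So $g_t:\mathcal W_t\to\mathcal X_t$ is birational, with exceptional divisors exactly the $E_{i,t}$.

Let $A$ be relatively ample on $\mathcal W/T$, and $M$ the pullback of a relatively ample divisor on $\mathcal X/T$.

**Step 2: the discrepancies are constant.** If $K_{\mathcal X_t}$ is $\mathbb Q$-Cartier, write $K_{\mathcal W_t}+\sum e_iE_{i,t}\sim_{\mathbb Q}g_t^*K_{\mathcal X_t}$. We claim that $e=(e_i)$ is the same for all such $t$.

Suppose $t,t'$ give $e\ne e'$. Put $n_i=e_i-e_i'$, $\mathcal N=\sum n_iE_i$ and $\kappa=\max\{\kappa_i:n_i\ne0\}$. We first show that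
$$\mathcal N_t^2\cdot A^{d-2-\kappa}\cdot M^\kappa=0.\tag{9}$$
Let $\kappa_j=\kappa$. For each $u\in T$, a multiple of $M|_{\mathcal W_u}$ is the pullback of a very ample divisor on $\mathcal X_u$. Intersecting $E_{j,u}$ with $\kappa$ general members of such a system leaves only what lies over finitely many points of $g_u(E_{j,u})$. Intersecting further with $d-2-\kappa$ members of a multiple of $A$ leaves curves contracted by $g_u$. So, up to a positive multiple, $E_{j,u}\cdot A^{d-2-\kappa}\cdot M^\kappa$ is represented by curves on which pullbacks from $\mathcal X_u$ have degree $0$. Hence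
$$\Bigl(K_{\mathcal W_t}+\sum e_iE_{i,t}\Bigr)\cdot E_{j,t}\cdot A^{d-2-\kappa}M^\kappa=0=\Bigl(K_{\mathcal W_{t'}}+\sum e_i'E_{i,t'}\Bigr)\cdot E_{j,t'}\cdot A^{d-2-\kappa}M^\kappa .$$
Intersection numbers of divisors on $\mathcal W$, including $K_{\mathcal W/T}$, are constant on fibers. So subtraction gives $\mathcal N_t\cdot E_{j,t}\cdot A^{d-2-\kappa}M^\kappa=0$. If $\kappa_j<\kappa$, then $\kappa$ general members of a multiple of $M$ miss $E_{j,t}$, so $E_{j,t}\cdot M^\kappa=0$. If $\kappa_j>\kappa$, then $n_j=0$. Multiplying by $n_j$ and summing over $j$ gives (9).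

On the other hand, cut $\mathcal W_t$ by $\kappa$ general members of a base point free multiple of $M$ and $d-2-\kappa$ general members of a very ample multiple of $A$. The result is a smooth surface $S$, possibly disconnected. No component of $S$ lies in an $E_{i,t}$, and $g_t$ is injective off these divisors, so each component maps generically finitely to its image. Consider an $i$ with $n_i\ne0$, so $\kappa_i\le\kappa$. If $\kappa_i<\kappa$, then $E_{i,t}\cap S=\emptyset$. If $\kappa_i=\kappa$, then $E_{i,t}|_S$ is a reduced curve contracted to points. It is nonempty, since $\kappa$ general hyperplanes meet $g_t(E_{i,t})$ and the remaining cuts are by ample divisors. For different $i$ these curves have no common component, as $E_{i,t}\cap E_{j,t}\cap S$ is finite. So $\mathcal N_t|_S$ is a nonzero combination of distinct curves contracted by a generically finite morphism.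

The intersection matrix of such curves is negative definite. To see this on a component of $S$, let $H$ be the pullback of an ample divisor from its image and let $P-Q\ne0$ be a combination of contracted curves, with $P,Q\ge0$ without common components. Then $H^2>0$ and $H\cdot P=H\cdot Q=0$, so by the Hodge index theorem $(P-Q)^2\le0$, with equality only if $P\equiv Q$. In that case $P^2=P\cdot Q\ge0$, so again by Hodge index $P\equiv0$, and then $P=Q=0$ since both are effective and numerically trivial. This is a contradiction. Therefore $(\mathcal N_t|_S)^2<0$. But $(\mathcal N_t|_S)^2$ is a positive multiple of the number in (9), which is $0$. This contradiction proves the claim.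

**Step 3: conclusion.** On each of the finitely many strata, all our $X=\mathcal X_t$ have the same $e_i$, and $e_i<1$ since $X$ is klt. The $E_{i,t}$ are snc, so by Lemma A, $X$ is $\min\{1,\,1-e_i\}$-lc, the minimum being over all $i$. The smallest of these finitely many positive numbers is the $\epsilon$ in (a). $\square$

## 11. Two sections on $\mathbb F_n$: proof of Proposition 4

Describe $\mathbb F_n$, $n\ge2$, by the fan with rays $(1,0),(0,1),(-1,n),(0,-1)$. Since $(1,0)+(-1,n)=n(0,1)$, the divisor $D_0$ of $(0,1)$ has $D_0^2=-n$. Let $D_\infty$ be the divisor of $(0,-1)$; the other two rays give fibers. So $-K-D_0-D_\infty\sim2f$, which is nef and not big. The pair $(\mathbb F_n,D_0+D_\infty)$ is log smooth, $\mathbb F_n$ is $1$-lc, and $(\mathbb F_n,(1-\epsilon)(D_0+D_\infty))$ is $\epsilon$-lc for $0<\epsilon\le1$ by Lemma A.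

Put $\eta_1=\frac9{7n}$, $\eta_2=\frac6{7n}$ and $\Delta=(1-\eta_1)D_0+(1-\eta_2)D_\infty$. The coefficients lie in $(0,1)$ and $(\mathbb F_n,\Delta)$ is klt. The divisor $L=-K-\Delta\sim_{\mathbb Q}2f+\eta_1D_0+\eta_2D_\infty$ satisfies $L\cdot D_0=2-n\eta_1=\frac57>0$ and $L\cdot f=\eta_1+\eta_2>0$, so it is ample. Its polytope, cut out by the inequalities $\langle m,v\rangle\ge-a_v$ with $a_v=1,\eta_1,1,\eta_2$ for the four rays in order, is
$$P=\{-\eta_1\le y\le\eta_2,\ -1\le x\le1+ny\},$$
a trapezoid of width $2+ny\ge2-\frac97>0$ at height $y$. Integrating over horizontal slices,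
$$\int_Py=\int_{-\eta_1}^{\eta_2}y(2+ny)\,dy=\eta_2^2-\eta_1^2+\frac n3(\eta_2^3+\eta_1^3)=\frac1{n^2}\Bigl[\frac{36-81}{49}+\frac13\cdot\frac{729+216}{343}\Bigr]=\frac1{n^2}\Bigl[-\frac{45}{49}+\frac{45}{49}\Bigr]=0,$$
$$\int_Px=\int_{-\eta_1}^{\eta_2}\frac{(1+ny)^2-1}2\,dy=\frac n2\int_{-\eta_1}^{\eta_2}y(2+ny)\,dy=0 .$$
So the barycenter of $P$ is the origin. By the toric criterion (Berman–Berndtsson, *Real Monge–Ampère equations and Kähler–Ricci solitons on toric log Fano varieties*, 2013), a toric log Fano pair whose polytope, normalized in this way, has barycenter $0$ is K-semistable. Hence $(\mathbb F_n,\Delta)$ is a K-semistable log Fano pair for every $n\ge2$. By (2), every ample integral divisor $A$ on $\mathbb F_n$ has $A^2>n$, so the set of $\mathbb F_n$ is not bounded, and neither is the set of pairs $(\mathbb F_n,D_0+D_\infty)$. $\square$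

In these examples Step 4 of Section 8 is what fails: on the fibers $f$ of $\mathbb F_n\to\mathbb P^1$, the integer $(-K-D_0-D_\infty)\cdot f$ is $0$, not at least $1$.
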